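\title{Ramification of the splitting fields of zeta functions in $\mathbb{Z}_p$-towers of curves}

\begin{abstract}
Consider a geometric $\mathbb{Z}_p$-tower of curves over a finite field of characteristic $p$, ramified at finitely many points, and let $e_n$ be the ramification index over $\mathbb{Q}_p$ of the splitting field of the numerator of the zeta function of the $n$-th curve. We prove the conjecture that $e_n\to\infty$. More precisely, we determine, for large $n$, the field generated by the coefficients of the $L$-function of a character of order $p^n$, and deduce that $p^{n-1}$ divides $e_n$ if $p$ is odd and $2^{n-2}$ divides $e_n$ if $p=2$. For every $p$ we exhibit a tower over $\mathbb{P}^1$ with $e_n=p^{n-1}$ for all $n\ge1$. The lower bounds come from interpolating the coefficients of the $L$-functions by power series and applying Weierstrass preparation; the example is computed with a $p$-adic trace formula.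
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}
Let $p$ be a prime and $q$ a power of $p$. A \emph{curve} is a smooth projective geometrically irreducible curve over $\mathbb{F}_q$, and $|X|$ is the set of closed points of a curve $X$. A \emph{geometric $\mathbb{Z}_p$-tower} is a sequence of covers of curves
\[
\cdots\to X_n\to\cdots\to X_1\to X_0=X
\]
with the following three properties. The union of the function fields is Galois over the function field of $X$ with group $G\cong\mathbb{Z}_p$, and $\operatorname{Gal}(X_n/X)=G/p^nG\cong\mathbb{Z}/p^n\mathbb{Z}$. Each cover $X_n/X$ is \emph{geometric}, that is, it contains no extension of the constant field. The set $S\subset|X|$ of points that ramify in the tower is finite. The set $S$ is never empty: by class field theory the Galois group of the maximal unramified abelian extension is an extension of $\widehat{\mathbb{Z}}$ by the finite group of divisor classes of degree zero, so an unramified $\mathbb{Z}_p$-extension is a constant field extension.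

The zeta function of the $n$-th curve is
\[
Z(X_n,s)=\prod_{x\in|X_n|}\frac{1}{1-s^{\deg x}}=\frac{P(X_n,s)}{(1-s)(1-qs)},
\]
where $P(X_n,s)\in1+s\mathbb{Z}[s]$ has degree $2g_n$ and $g_n$ is the genus of $X_n$. Factor $P(X_n,s)=\prod_{i=1}^{2g_n}(1-\alpha_i(n)s)$ over $\mathbb{C}_p$, and let
\[
\mathbb{Q}_{p,n}=\mathbb{Q}_p\bigl(\alpha_1(n),\dots,\alpha_{2g_n}(n)\bigr)
\]
be the splitting field of $P(X_n,s)$ over $\mathbb{Q}_p$. Let $v$ be the valuation on $\mathbb{C}_p$ with $v(p)=1$, and let $e_n$ be the ramification index of $\mathbb{Q}_{p,n}/\mathbb{Q}_p$, so that $v(\mathbb{Q}_{p,n}^*)=\frac{1}{e_n}\mathbb{Z}$. This paper settles the following conjecture from \cite{Alvarenga}: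
\begin{quote}
\emph{for every geometric $\mathbb{Z}_p$-tower, $e_n\to\infty$ as $n\to\infty$.}
\end{quote}

\subsection{What $e_n$ measures}
The numbers $\alpha$ and $q/\alpha$ are algebraic integers for every reciprocal root $\alpha=\alpha_i(n)$, so the \emph{slopes} $v(\alpha)$ lie in $[0,v(q)]\cap\frac1{e_n}\mathbb{Z}$. Thus $e_n$ is a common denominator of the slopes, and $X_n$ has at most $e_nv(q)+1$ different slopes. In genus one, $P=1-as+qs^2$; if $p\nmid a$, then Hensel's lemma applied to $Y^2-aY+q\equiv Y(Y-a)$ puts both reciprocal roots in $\mathbb{Z}_p$ and there is no ramification, whereas $1+2s+2s^2$ over $\mathbb{F}_2$ has slopes $\frac12,\frac12$ and ramification index $2$. But $e_n$ is finer than the slopes: a root of unity of order $p^n$ has valuation $0$ and generates a totally ramified extension. Since the definition of a tower says nothing about slopes, a proof for all towers has to find the ramification elsewhere.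

There is a natural place to look. The polynomial $P(X_n,s)$ factors into $L$-functions of the characters of $\mathbb{Z}/p^n\mathbb{Z}$. The $L$-function of a character of order $p^n$ has coefficients in $\mathbb{Q}_p(\zeta_{p^n})$, a totally ramified extension of degree $\varphi(p^n)=p^{n-1}(p-1)$, and these coefficients also lie in $\mathbb{Q}_{p,n}$. If they generated the whole cyclotomic field, $\varphi(p^n)$ would divide $e_n$. So one guesses that the conjecture holds and that $e_n$ grows at least like $p^n$. The difficulty is that Galois conjugate characters may have the same $L$-function, which shrinks the field of coefficients. We show that for large $n$ such coincidences come only from a fixed finite group of symmetries of the tower.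

\subsection{Results}
Throughout, $\varphi$ is Euler's function.

\begin{theorem}\label{thm:growth}
For every geometric $\mathbb{Z}_p$-tower there is an integer $\lambda\ge1$ such that $e_n\ge\varphi(p^n)/\lambda$ for all sufficiently large $n$. In particular $e_n\to\infty$.
\end{theorem}

To state the stronger form, fix an identification $G=\mathbb{Z}_p$ and put $U=X\setminus S$. Since $G$ is abelian, each $x\in|X|$ has a well-defined inertia group $I_x$, a closed subgroup of $G$ that maps onto the inertia group of $x$ in each $G/p^nG$; it is nonzero exactly when $x\in S$. The Frobenius element $\mathrm{Fr}_x$ acts on the residue fields above $x$ by $a\mapsto a^{q^{\deg x}}$; it is an element of $\mathbb{Z}_p$ for $x\in|U|$ and is defined modulo $I_x$ for $x\in S$. For a character $\chi$ of finite order of $G$ with values in $\overline{\mathbb{Q}}_p^*$, the Artin $L$-function is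
\[
L(\chi,s)=\prod_{x\in|X|,\ \chi(I_x)=1}\frac{1}{1-\chi(\mathrm{Fr}_x)s^{\deg x}}.
\]
The characters of order $p^n$ are $\chi_\zeta\colon z\mapsto\zeta^z$, with $\zeta$ a primitive $p^n$-th root of unity. A unit $u\in\mathbb{Z}_p^*$ acts on $\mathbb{Q}_p(\zeta)$ by the automorphism $\sigma_u\colon\zeta\mapsto\zeta^u$, which depends only on $u$ modulo $p^n$.

\begin{definition}\label{def:H}
For $k\ge1$ let $\mathcal{F}_k$ be the finite multiset $\{\mathrm{Fr}_x: x\in|U|,\ \deg x=k\}$ of elements of $\mathbb{Z}_p$. The \emph{symmetry group} of the tower is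
\[
H=\{u\in\mathbb{Z}_p^*:\ u\mathcal{F}_k=\mathcal{F}_k\text{ for all }k\ge1\}.
\]
\end{definition}

It is a subgroup of $\mathbb{Z}_p^*$. Changing the identification $G=\mathbb{Z}_p$ multiplies all $\mathcal{F}_k$ by one unit and does not change $H$.

\begin{theorem}\label{thm:field}
Consider a geometric $\mathbb{Z}_p$-tower. For a primitive $p^n$-th root of unity $\zeta$, let $K_n\subseteq\mathbb{Q}_p(\zeta)$ be the field generated over $\mathbb{Q}_p$ by the coefficients of $L(\chi_\zeta,s)$. The group $H$ is finite, and for all large $n$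
\[
K_n=\mathbb{Q}_p(\zeta)^H\subseteq\mathbb{Q}_{p,n},\qquad \frac{\varphi(p^n)}{|H|}\ \Big|\ e_n .
\]
Hence for all large $n$: $p^{n-1}\mid e_n$ if $p$ is odd, and $2^{n-2}\mid e_n$ if $p=2$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
For every prime $p$ there is a geometric $\mathbb{Z}_p$-tower, with $q=p$ and $X=\mathbb{P}^1$, for which $e_n=p^{n-1}$ for all $n\ge1$.
\end{theorem}

So for odd $p$ the divisibility $p^{n-1}\mid e_n$ in Theorem~\ref{thm:field} is best possible. For $p=2$ we do not claim that $2^{n-2}$ is optimal. Theorem~\ref{thm:field} implies Theorem~\ref{thm:growth} with $\lambda=|H|$; we prove Theorem~\ref{thm:growth} separately because it needs only one valuation.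

Section~\ref{sec:interp} constructs power series $a_k(T)$ whose values at $T=\zeta-1$ are the coefficients of $L(\chi_\zeta,s)$. Section~\ref{sec:example} introduces the tower of Theorem~\ref{thm:sharp} and computes $a_1(T)$ by hand; both the growth of $e_n$ and the loss caused by symmetries are visible there. Sections~\ref{sec:growth}, \ref{sec:field} and \ref{sec:sharp} prove the three theorems.

\section{Interpolating the $L$-functions}\label{sec:interp}

\subsection{Local fields}\label{sub:local}
For $K/\mathbb{Q}_p$ finite, the ramification index $e(K)$ is defined by $v(K^*)=\frac1{e(K)}\mathbb{Z}$. It divides $[K:\mathbb{Q}_p]$, and $e(K')\mid e(K)$ for $K'\subseteq K$. The extension is \emph{totally ramified} if $e(K)=[K:\mathbb{Q}_p]$; every subextension of a totally ramified extension is totally ramified. For $\zeta$ of order $p^n$, $n\ge1$, the extension $\mathbb{Q}_p(\zeta)/\mathbb{Q}_p$ is Galois with group $\{\sigma_u\}\cong(\mathbb{Z}/p^n\mathbb{Z})^*$, it is totally ramified, and $v(\zeta-1)=1/\varphi(p^n)$. Elements that are conjugate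 over $K$ have the same valuation.

\subsection{The factorization of $P(X_n,s)$}
We use two standard facts (Artin, Weil). First, $Z(X_n,s)$ is the product of the $L(\chi,s)$ over all characters $\chi$ of $G/p^nG$, and the trivial character contributes $Z(X,s)$. Second, because $X_n/X$ is geometric, $L(\chi,s)$ is a polynomial for $\chi\ne1$; its constant term is $1$. Therefore
\begin{equation}\label{eq:factor}
P(X_n,s)=P(X,s)\prod_{\chi\ne1}L(\chi,s),
\end{equation}
the product being over the nontrivial characters of $G/p^nG$. By unique factorization in $\mathbb{C}_p[s]$, each $L(\chi,s)$ is a product of some of the factors $1-\alpha_i(n)s$. Consequently \emph{all coefficients of $L(\chi,s)$ lie in $\mathbb{Q}_{p,n}$}. We also see from \eqref{eq:factor} that $P(X_n,s)$ divides $P(X_{n+1},s)$, so that $e_n\mid e_{n+1}$.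

\subsection{Power series}
The coefficients of $L(\chi_\zeta,s)$ are sums of powers $\zeta^z$ with $z\in\mathbb{Z}_p$. To treat all $\zeta$ at once we replace $\zeta$ by $1+T$. For $z\in\mathbb{Z}_p$ put $(1+T)^z=\sum_{m\ge0}\binom zmT^m\in\mathbb{Z}_p[[T]]$. Let $K/\mathbb{Q}_p$ be finite with ring of integers $\mathcal{O}_K$ and uniformizer $\varpi$. A series $f\in\mathcal{O}_K[[T]]$ converges on the open unit disc $\{\tau\in\mathbb{C}_p:v(\tau)>0\}$, and $f\mapsto f(\tau)$ is a ring homomorphism. For $u\in\mathbb{Z}_p^*$ define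
\[
f|_u(T)=f\bigl((1+T)^u-1\bigr).
\]
The rules $(1+T)^z(1+T)^{z'}=(1+T)^{z+z'}$ and $(1+T)^z|_u=(1+T)^{uz}$ hold, and the value of $(1+T)^z$ at $T=\zeta-1$ is $\zeta^z$ for $\zeta$ of $p$-power order: each statement is true for nonnegative integer exponents, these are dense in $\mathbb{Z}_p$, and both sides are continuous in the exponents.

\begin{lemma}\label{lem:indep}
For distinct $z_1,\dots,z_r\in\mathbb{Z}_p$, the series $(1+T)^{z_1},\dots,(1+T)^{z_r}$ are linearly independent over $K$.
\end{lemma}

\begin{proof}
Suppose $\sum_i\gamma_i(1+T)^{z_i}=0$ with $\gamma_i\in K$. Choose $n$ such that the $z_i$ are distinct modulo $p^n$, and evaluate at $T=\zeta-1$ for every $\zeta$ in the group $\mu_{p^n}$ of $p^n$-th roots of unity. This gives $\sum_i\gamma_i\zeta^{z_i}=0$ on $\mu_{p^n}$. The maps $\zeta\mapsto\zeta^{z_i}$ are distinct characters of $\mu_{p^n}$, so all $\gamma_i$ vanish by Dedekind's theorem on independence of characters.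
\end{proof}

\begin{lemma}[Weierstrass preparation]\label{lem:weier}
Every nonzero $f\in\mathcal{O}_K[[T]]$ can be written $f=\varpi^\nu w\,Q$, where $\nu\ge0$, the series $w\in\mathcal{O}_K[[T]]$ has unit constant term, and $Q$ is a monic polynomial whose non-leading coefficients lie in $\varpi\mathcal{O}_K$. In particular $f$ has finitely many zeros in the open unit disc.
\end{lemma}

The first assertion is the textbook theorem. The second follows because $v(w(\tau))=0$ on the disc, so the zeros of $f$ are those of $Q$.

\subsection{The series $a_k(T)$}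
Define
\begin{equation}\label{eq:LT}
L(T,s)=\prod_{x\in|U|}\frac{1}{1-(1+T)^{\mathrm{Fr}_x}s^{\deg x}}=\sum_{k\ge0}a_k(T)s^k\in\mathbb{Z}_p[[T]][[s]].
\end{equation}
An effective zero-cycle on $U$ is a formal sum $D=x_1+\dots+x_r$ of closed points, repetitions allowed; put $\deg D=\sum_i\deg x_i$ and $\mathrm{Fr}_D=\sum_i\mathrm{Fr}_{x_i}$. Since $U$ has finitely many points of each degree, there are finitely many such $D$ of each degree. Expanding the geometric series in \eqref{eq:LT} gives
\begin{equation}\label{eq:ak}
a_k(T)=\sum_{\deg D=k}(1+T)^{\mathrm{Fr}_D}=\sum_{z\in\mathbb{Z}_p}N_k(z)(1+T)^z,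
\end{equation}
where $N_k(z)$ is the number of $D$ with $\deg D=k$ and $\mathrm{Fr}_D=z$. The sum is finite, and its coefficients are \emph{nonnegative} integers: nothing cancels. This positivity is what will make the series below nonzero.

For $x\in S$ the nonzero closed subgroup $I_x$ equals $p^{m_x}\mathbb{Z}_p$ for an integer $m_x\ge0$. Since $S$ is finite, we may put $n_0=1+\max_{x\in S}m_x$.

\begin{proposition}\label{prop:interp}
Let $n\ge n_0$ and let $\zeta$ be a primitive $p^n$-th root of unity. Then $L(\chi_\zeta,s)=\sum_ka_k(\zeta-1)s^k$, and $a_k(\zeta-1)\in\mathbb{Q}_{p,n}$ for all $k$.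
\end{proposition}

\begin{proof}
For $x\in S$ we have $m_x<n$, so $\chi_\zeta(p^{m_x})=\zeta^{p^{m_x}}\ne1$ and $\chi_\zeta$ is nontrivial on $I_x$. Hence the Euler product of $L(\chi_\zeta,s)$ runs exactly over $|U|$, and it is the value of \eqref{eq:LT} at $T=\zeta-1$. The last assertion was noted after \eqref{eq:factor}.
\end{proof}

\begin{lemma}\label{lem:unit}
There is a point $x_0\in|U|$ whose Frobenius $z_0=\mathrm{Fr}_{x_0}$ is a unit of $\mathbb{Z}_p$. With $k_0=\deg x_0$ we have $z_0\in\mathcal{F}_{k_0}$ and $N_{k_0}(z_0)>0$.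
\end{lemma}

\begin{proof}
By Chebotarev's theorem, each element of $\operatorname{Gal}(X_1/X)=\mathbb{Z}/p\mathbb{Z}$ is the Frobenius of infinitely many closed points of $X$. Take a nonzero element and a point $x_0\notin S$. The cycle $D=x_0$ is counted by $N_{k_0}(z_0)$.
\end{proof}

\section{An Artin--Schreier--Witt tower over the projective line}\label{sec:example}

\subsection{The tower}
We recall what we need about Witt vectors. For an $\mathbb{F}_p$-algebra $A$, the ring $W(A)$ consists of the sequences $a=(a_0,a_1,\dots)$ in $A$ and is functorial in $A$. The $n$-th component of $a+b$ is $a_n+b_n$ plus a universal polynomial in the $a_i,b_i$ with $i<n$, and forgetting the components of index $\ge n$ is a ring homomorphism. The map $F(a)=(a_0^p,a_1^p,\dots)$ is a ring endomorphism, and the Teichm\"uller lift $c\mapsto[c]=(c,0,0,\dots)$ is multiplicative. We have $W(\mathbb{F}_p)=\mathbb{Z}_p$, with $p^n\mathbb{Z}_p$ the vectors whose first $n$ components vanish. The ring $W(\mathbb{F}_{p^k})$ is the ring of integers of the unramified extension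 of $\mathbb{Q}_p$ of degree $k$, whose Galois group is generated by $F$, and the $[c]$ with $c\in\mathbb{F}_{p^k}^*$ are its $(p^k-1)$-th roots of unity. The trace $\operatorname{Tr}_k\colon W(\mathbb{F}_{p^k})\to\mathbb{Z}_p$ satisfies $\operatorname{Tr}_k[c]=\sum_{j<k}[c]^{p^j}$.

Let $q=p$ and $X=\mathbb{P}^1$ with coordinate $t$. In components, the equation
\begin{equation}\label{eq:ASW}
F(y)=y+[t]
\end{equation}
reads $y_n^p-y_n=f_n(t,y_0,\dots,y_{n-1})$ with polynomials $f_n$ over $\mathbb{F}_p$ and $f_0=t$. We solve these separable equations one after another in a separable closure of $\mathbb{F}_p(t)$ and let $X_n$ correspond to the field $\mathbb{F}_p(t)(y_0,\dots,y_{n-1})$.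

\begin{lemma}\label{lem:tower}
The $X_n$ form a geometric $\mathbb{Z}_p$-tower with $S=\{\infty\}$, $n_0=1$ and $X_1\cong\mathbb{P}^1$. If $x$ is the closed point of $U=\mathbb{A}^1$ of degree $k$ given by $c\in\mathbb{F}_{p^k}$, then $\mathrm{Fr}_x=\operatorname{Tr}_k[c]$.
\end{lemma}

\begin{proof}
Two solutions of \eqref{eq:ASW} differ by a vector fixed by $F$, that is, by an element of $W(\mathbb{F}_p)=\mathbb{Z}_p$. Hence the field generated by all $y_i$ is Galois over $\mathbb{F}_p(t)$, and $\gamma\mapsto\gamma(y)-y$ is an injective continuous homomorphism from its Galois group $G$ onto a closed subgroup of $\mathbb{Z}_p$; moreover $\gamma$ fixes $y_0,\dots,y_{n-1}$ if and only if $\gamma(y)-y\in p^n\mathbb{Z}_p$. The first field is $\mathbb{F}_p(y_0)$ with $t=y_0^p-y_0$. It is rational and of degree $p$ over $\mathbb{F}_p(t)$, so $G$ surjects onto $\mathbb{Z}/p\mathbb{Z}$. A closed subgroup of $\mathbb{Z}_p$ that contains a unit is $\mathbb{Z}_p$; thus $G=\mathbb{Z}_p$ and $\operatorname{Gal}(X_n/X)=\mathbb{Z}/p^n\mathbb{Z}$.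

The function $t$ has a pole of order $p$ at $y_0=\infty$, so $X_1/X$ is totally ramified at $\infty$. Then $I_\infty$ also surjects onto $\mathbb{Z}/p\mathbb{Z}$, and $I_\infty=\mathbb{Z}_p$. Constant field extensions are unramified, so the tower is geometric. At a place above a point of $\mathbb{A}^1$, induction on $n$ shows that $y_n$ is integral, being a root of the monic polynomial $Y^p-Y-f_n$ with integral coefficients; this polynomial has derivative $-1$, so adjoining $y_n$ is unramified there. Hence $S=\{\infty\}$, $m_\infty=0$ and $n_0=1$.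

Let $\bar y$ be the reduction of $y$ at a place above $x$ where $t$ reduces to $c$, so $F(\bar y)-\bar y=[c]$. The Frobenius $\gamma$ of $x$ acts on residues by the $p^k$-th power, so $\gamma(y)$ reduces to $F^k(\bar y)$. The vector $\gamma(y)-y\in W(\mathbb{F}_p)$ equals its own reduction. Therefore
\[
\mathrm{Fr}_x=F^k(\bar y)-\bar y=\sum_{j<k}F^j\bigl(F(\bar y)-\bar y\bigr)=\sum_{j<k}[c]^{p^j}=\operatorname{Tr}_k[c].\qedhere
\]
\end{proof}

\subsection{The smallest case}\label{sub:smallest}
Take $p=2$, $n=2$. The component of index $1$ of $(y_0,y_1)+(t,0)$ is $y_1+\frac12\bigl(y_0^2+t^2-(y_0+t)^2\bigr)=y_1-ty_0$. So $X_2$ is the elliptic curve $y_1^2+y_1=ty_0=y_0^3+y_0^2$ over $\mathbb{F}_2$. It has two points with $y_0=0$, two with $y_0=1$ and one at infinity, hence $P(X_2,s)=1+2s+2s^2$. On the other side, the rational points $0,1$ of $\mathbb{A}^1$ have Frobenius $0,1$, so $a_1(T)=1+(1+T)=2+T$. Since $P(X_1,s)=1$, formula \eqref{eq:factor} gives $L(\chi_{-1},s)=1$ and $P(X_2,s)=L(\chi_i,s)L(\chi_{-i},s)$ with $i^2=-1$. The linear coefficients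 of the two factors are $a_1(\pm i-1)=1\pm i\neq0$, so both factors have degree one:
\[
1+2s+2s^2=\bigl(1+(1+i)s\bigr)\bigl(1+(1-i)s\bigr),\qquad\mathbb{Q}_{2,2}=\mathbb{Q}_2(i),\qquad e_2=2 .
\]
The series $a_1$ sees all higher levels without any knowledge of $X_n$. For $\zeta$ of order $2^n$, Proposition~\ref{prop:interp} puts $a_1(\zeta-1)-a_1(0)=\zeta-1$ into $\mathbb{Q}_{2,n}$. Its valuation is $1/2^{n-1}$, so $2^{n-1}\mid e_n$.

\subsection{The first coefficient for all $p$}
Let $\mu_{p-1}\subset\mathbb{Z}_p^*$ be the group of $(p-1)$-th roots of unity; it is trivial for $p=2$.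

\begin{lemma}\label{lem:a1}
For the tower of Lemma~\ref{lem:tower}, $p^{n-1}\mid e_n$ for all $n\ge1$, and $\mu_{p-1}\subseteq H$.
\end{lemma}

\begin{proof}
The rational points $c\in\mathbb{F}_p$ have Frobenius $[c]\in\{0\}\cup\mu_{p-1}$, so
\[
a_1(T)-p=\sum_{\omega\in\mu_{p-1}}\bigl((1+T)^\omega-1\bigr)=\sum_{m\ge1}\Bigl(\sum_{\omega\in\mu_{p-1}}\binom\omega m\Bigr)T^m .
\]
For $m\ge1$, $\binom\omega m$ is a polynomial in $\omega$ of degree $m$ without constant term and with leading coefficient $1/m!$, and $\sum_\omega\omega^j$ is $0$ for $1\le j<p-1$ and $p-1$ for $j=p-1$. So the coefficient of $T^m$ vanishes for $m<p-1$ and equals the unit $(p-1)/(p-1)!$ for $m=p-1$. Thus $a_1(T)-p$ is $T^{p-1}$ times a unit of $\mathbb{Z}_p[[T]]$. For $\zeta$ of order $p^n$, the element $a_1(\zeta-1)-p$ of $\mathbb{Q}_{p,n}$ has valuation $(p-1)/\varphi(p^n)=1/p^{n-1}$, whence $p^{n-1}\mid e_n$.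

Let $\omega\in\mu_{p-1}$, say $\omega=[c_0]$ with $c_0\in\mathbb{F}_p^*$. The map $c\mapsto c_0c$ permutes the closed points of $\mathbb{A}^1$ of each degree $k$, and $\operatorname{Tr}_k[c_0c]=\operatorname{Tr}_k(\omega[c])=\omega\operatorname{Tr}_k[c]$. So $\omega\mathcal{F}_k=\mathcal{F}_k$.
\end{proof}

The two halves of the lemma are the two phenomena of this paper. One nonconstant series $a_k(T)$ forces $e_n$ to grow; a symmetry of the tower costs a bounded factor, here $p-1$, against the guess $\varphi(p^n)$.

\section{Growth of the ramification index}\label{sec:growth}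

In a general tower we cannot compute $a_k(T)$, and the value $a_k(\zeta-1)$ may be a unit, whose valuation carries no information. As in Section~\ref{sec:example} we subtract the constant term $a_k(0)\in\mathbb{Z}$, which does not change the field. Weierstrass preparation then replaces the explicit computation.

\begin{proof}[Proof of Theorem~\ref{thm:growth}]
Let $k_0,z_0$ be as in Lemma~\ref{lem:unit} and put $b(T)=a_{k_0}(T)-a_{k_0}(0)\in\mathbb{Z}_p[[T]]$. By \eqref{eq:ak}, $b$ is a finite linear combination of series $(1+T)^z$, the constant $a_{k_0}(0)$ being a multiple of $(1+T)^0$. As $z_0\neq0$, the coefficient of $(1+T)^{z_0}$ is $N_{k_0}(z_0)>0$, so $b\ne0$ by Lemma~\ref{lem:indep}. Write $b=p^\nu wQ$ as in Lemma~\ref{lem:weier} and let $\lambda=\deg Q$. From $b(0)=0$ we get $Q(0)=0$, and since $Q$ is monic, $\lambda\ge1$.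

Let $n\ge n_0$ with $\varphi(p^n)>\lambda$, let $\zeta$ have order $p^n$, and put $\tau=\zeta-1$. The leading term of $Q(\tau)$ has valuation $\lambda/\varphi(p^n)<1$, and the other terms have valuation at least $1$. Since $v(w(\tau))=0$,
\[
v\bigl(b(\zeta-1)\bigr)=\nu+\frac{\lambda}{\varphi(p^n)} .
\]
By Proposition~\ref{prop:interp}, $b(\zeta-1)$ is a nonzero element of $\mathbb{Q}_{p,n}$, so its valuation lies in $\frac1{e_n}\mathbb{Z}$. Hence $e_n\lambda/\varphi(p^n)$ is a positive integer, and $e_n\ge\varphi(p^n)/\lambda$.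
\end{proof}

\begin{remark}\label{rem:hyp}
The finiteness of $S$ is used to define $n_0$: it makes one series $L(T,s)$ specialize to $L(\chi_\zeta,s)$ for all $\zeta$ of large order. The geometric hypothesis is used in \eqref{eq:factor}, which places the coefficients in $\mathbb{Q}_{p,n}$. It cannot be dropped. In the constant tower, where $X_n$ is the base change of $X$ to $\mathbb{F}_{q^{p^n}}$, one has $\mathrm{Fr}_x=\deg x$, so $L(\chi_\zeta,s)=Z(X,\zeta s)$ is not a polynomial; and the numerator of the zeta function of $X_n$ over its own field of constants has reciprocal roots $\alpha_i(0)^{p^n}$, so all the splitting fields lie in $\mathbb{Q}_{p,0}$.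
\end{remark}

\section{The field of coefficients}\label{sec:field}

The proof above shows that $\varphi(p^n)$ divides $\lambda e_n$, but it gives no control of $\lambda$. To do better we use all the $a_k$ and Galois theory in place of a single valuation. Let $\Delta$ be the torsion subgroup of $\mathbb{Z}_p^*$: it is $\mu_{p-1}$ for odd $p$ and $\{\pm1\}$ for $p=2$. Recall that $\mathbb{Z}_p^*=\Delta\times(1+2p\mathbb{Z}_p)$, where $1+2p\mathbb{Z}_p\cong\mathbb{Z}_p$ is $1+p\mathbb{Z}_p$ for odd $p$ and $1+4\mathbb{Z}_2$ for $p=2$.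

\begin{lemma}\label{lem:H}
A unit $u\in\mathbb{Z}_p^*$ lies in $H$ if and only if $a_k|_u=a_k$ for all $k$. Moreover $H\subseteq\Delta$.
\end{lemma}

\begin{proof}
Split \eqref{eq:ak} as $a_k=\beta_k+\rho_k$ for $k\ge1$, where $\beta_k=\sum_{z\in\mathcal{F}_k}(1+T)^z$ collects the cycles that consist of one point of degree $k$, and $\rho_k$ collects the cycles of degree $k$ all of whose points have degree less than $k$. By Lemma~\ref{lem:indep}, $\beta_k|_u=\beta_k$ if and only if $u\mathcal{F}_k=\mathcal{F}_k$. Suppose $u\mathcal{F}_j=\mathcal{F}_j$ for all $j<k$. Then there is a degree-preserving permutation $\iota$ of the points of degree less than $k$ with $\mathrm{Fr}_{\iota(x)}=u\,\mathrm{Fr}_x$. It permutes the cycles counted in $\rho_k$ and multiplies their Frobenius by $u$, so $\rho_k|_u=\rho_k$. Under this assumption, therefore, $a_k|_u=a_k$ is equivalent to $u\mathcal{F}_k=\mathcal{F}_k$. Induction on $k$ gives both implications ($a_0=1$ is always invariant).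

With $k_0,z_0$ as in Lemma~\ref{lem:unit}, the map $u\mapsto uz_0$ is injective and sends $H$ into the finite multiset $\mathcal{F}_{k_0}$. So $H$ is a finite group, and $H\subseteq\Delta$.
\end{proof}

Let $n\ge n_0$ and let $\zeta$ have order $p^n$. By Proposition~\ref{prop:interp}, $K_n$ is generated by the numbers $a_k(\zeta-1)=\sum_zN_k(z)\zeta^z$, so $K_n=\mathbb{Q}_p(\zeta)^{H_n}$ with
\[
H_n=\{u\in(\mathbb{Z}/p^n\mathbb{Z})^*:\ \sigma_u\bigl(a_k(\zeta-1)\bigr)=a_k(\zeta-1)\text{ for all }k\}.
\]
Replacing $\zeta$ by $\zeta^{u'}$ applies $\sigma_{u'}$ to the generators; as the Galois group is abelian, $H_n$ and $K_n$ do not depend on $\zeta$. For $u\in\mathbb{Z}_p^*$,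
\begin{equation}\label{eq:galois}
\sigma_u\bigl(a_k(\zeta-1)\bigr)=\sum_zN_k(z)\zeta^{uz}=a_k|_u(\zeta-1),
\end{equation}
so $H_n$ contains the image of $H$ by Lemma~\ref{lem:H}. We must prove the reverse inclusion for large $n$.

For a \emph{fixed} unit $u\notin H$ this is easy: some $a_k|_u-a_k$ is a nonzero series, it has finitely many zeros, and so $u\in H_n$ for only finitely many $n$. The difficulty is that an unwanted element of $H_n$ may change with $n$, and Lemma~\ref{lem:weier} controls only finitely many series at a time. The next lemma reduces the unwanted elements to those of the form $\omega(1+p^{n-1})$. These do depend on $n$, but their action on $\zeta^z$ depends on $n$ only through a $p$-th root of unity, which takes finitely many values.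

\begin{lemma}\label{lem:group}
Let $n\ge3$ and let $\Gamma$ be a subgroup of $(\mathbb{Z}/p^n\mathbb{Z})^*$ that contains no element of the form $\omega(1+p^{n-1})$ with $\omega\in\Delta$. Then $\Gamma$ is contained in the image of $\Delta$.
\end{lemma}

\begin{proof}
The group $\Delta$ injects into $(\mathbb{Z}/p^n\mathbb{Z})^*$, and $(\mathbb{Z}/p^n\mathbb{Z})^*=\Delta\times C_n$, where $C_n$ is the image of $1+2p\mathbb{Z}_p$. The group $C_n$ is cyclic of $p$-power order, and $1+p^{n-1}$ is an element of order $p$ in it, so every nontrivial subgroup of $C_n$ contains $1+p^{n-1}$. Taking $\omega=1$ in the hypothesis, we get $\Gamma\cap C_n=1$. Let $u=\omega c\in\Gamma$ with $\omega\in\Delta$, $c\in C_n$. Then $c^{|\Delta|}=u^{|\Delta|}\in\Gamma\cap C_n$, so $c^{|\Delta|}=1$. If $p$ is odd, $|\Delta|=p-1$ is prime to $|C_n|$ and $c=1$. If $p=2$, then $c^2=1$, so $c=1$ or $c=1+2^{n-1}$, and the hypothesis excludes the second case.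
\end{proof}

\begin{lemma}\label{lem:twist}
Let $k_0$ be as in Lemma~\ref{lem:unit}, let $\omega\in\Delta$, and let $\varepsilon$ be a primitive $p$-th root of unity. Then the series
\[
g_{\omega,\varepsilon}(T)=\sum_zN_{k_0}(z)\,\varepsilon^z(1+T)^{\omega z}-\sum_zN_{k_0}(z)(1+T)^z\in\mathbb{Z}_p[\varepsilon][[T]]
\]
is nonzero.
\end{lemma}

\begin{proof}
The coefficient of $(1+T)^{\omega z_0}$ is $N_{k_0}(z_0)\varepsilon^{z_0}-N_{k_0}(\omega z_0)$. If it vanished, $\varepsilon^{z_0}$ would be a nonnegative rational number, because $N_{k_0}(z_0)>0$. The only such root of unity is $1$, and $\varepsilon^{z_0}\ne1$ since $z_0$ is a unit. Lemma~\ref{lem:indep} concludes.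
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:field}]
The group $H$ is finite by Lemma~\ref{lem:H}. For each $\omega\in\Delta\setminus H$, Lemma~\ref{lem:H} provides an index $k$ such that $\delta_\omega=a_k|_\omega-a_k\neq0$. The series $\delta_\omega$ and $g_{\omega,\varepsilon}$ are nonzero and finite in number, so by Lemma~\ref{lem:weier} they have finitely many zeros in the open unit disc altogether. Choose $n_1\ge\max(n_0,3)$ such that none of these zeros is of the form $\zeta-1$ with $\zeta$ of order $p^n$, $n\ge n_1$. Fix $n\ge n_1$ and $\zeta$ of order $p^n$.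

Let $\omega\in\Delta$ and $u=\omega(1+p^{n-1})$. The root of unity $\varepsilon=\zeta^{\omega p^{n-1}}$ has order $p$, and $\zeta^{uz}=\varepsilon^z\zeta^{\omega z}$ for $z\in\mathbb{Z}_p$. By \eqref{eq:galois},
\[
\sigma_u\bigl(a_{k_0}(\zeta-1)\bigr)-a_{k_0}(\zeta-1)=g_{\omega,\varepsilon}(\zeta-1)\neq0,
\]
so $u\notin H_n$. By Lemma~\ref{lem:group}, $H_n$ lies in the image of $\Delta$. For $\omega\in\Delta\setminus H$ we have $\delta_\omega(\zeta-1)\ne0$, so $\omega\notin H_n$ by \eqref{eq:galois}. Hence $H_n$ is the image of $H$, and $K_n=\mathbb{Q}_p(\zeta)^H$.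

Since $\Delta$ injects into $(\mathbb{Z}/p^n\mathbb{Z})^*$, we have $[K_n:\mathbb{Q}_p]=\varphi(p^n)/|H|$. As a subfield of $\mathbb{Q}_p(\zeta)$, the field $K_n$ is totally ramified over $\mathbb{Q}_p$, so $e(K_n)=\varphi(p^n)/|H|$. By Proposition~\ref{prop:interp}, $K_n\subseteq\mathbb{Q}_{p,n}$, so $e(K_n)$ divides $e_n$. Finally $|H|$ divides $|\Delta|$, and $\varphi(p^n)/|\Delta|$ is $p^{n-1}$ for odd $p$ and $2^{n-2}$ for $p=2$.
\end{proof}

\section{A tower with $e_n=p^{n-1}$}\label{sec:sharp}

We return to the tower of Lemma~\ref{lem:tower}. Lemma~\ref{lem:a1} gives $p^{n-1}\mid e_n$, and it remains to bound $e_n$ from above. The symmetry $\mu_{p-1}\subseteq H$ confines the \emph{coefficients} of the $L$-functions to a field of degree $p^{n-1}$, but the \emph{roots} could generate a larger field. They do not if the roots of each $L(\chi_\zeta,s)$ have pairwise different valuations, since then no two of them are conjugate. So we compute the slopes. For this we write $L(T,s)$ as a quotient of determinants of an infinite matrix whose rows are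 divisible by growing powers of $T$.

\subsection{Exponential sums}
The point $0\in\mathbb{A}^1$ has Frobenius $0$ and Euler factor $(1-s)^{-1}$. We remove it, because the multiplicative group $\mathbb{F}_{p^k}^*$ has simple power sums: put $L^*(T,s)=(1-s)L(T,s)$. Then
\begin{equation}\label{eq:exp}
L^*(T,s)=\exp\sum_{k\ge1}S_k(T)\frac{s^k}{k},\qquad S_k(T)=\sum_{c\in\mathbb{F}_{p^k}^*}(1+T)^{\operatorname{Tr}_k[c]} .
\end{equation}
Indeed, the logarithm of the Euler factor at a point $x$ of degree $d$ is $\sum_{j\ge1}d\,(1+T)^{j\mathrm{Fr}_x}s^{dj}/(dj)$. For $k=dj$ the point $x$ corresponds to $d$ conjugate elements $c\in\mathbb{F}_{p^k}^*$, each with $\operatorname{Tr}_k[c]=j\operatorname{Tr}_d[c]=j\,\mathrm{Fr}_x$.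

To sum over $c$ we want $(1+T)^{\operatorname{Tr}_k[c]}$ as the value at $[c]$ of a power series with integral coefficients that does not depend on $c$. The Artin--Hasse series
\[
E(Y)=\exp\Bigl(\sum_{i\ge0}\frac{Y^{p^i}}{p^i}\Bigr)=\sum_{r\ge0}\eta_rY^r,\qquad\eta_0=\eta_1=1,
\]
does this: it has coefficients in $\mathbb{Z}_p$ (a standard fact), and its logarithm involves only the powers $Y^{p^i}$, which on Teichm\"uller lifts permute the terms of the trace. Since $E(Y)-1\in Y+Y^2\mathbb{Z}_p[[Y]]$ is invertible under composition, there is a unique $\pi\in T+T^2\mathbb{Z}_p[[T]]$ with $E(\pi)=1+T$, and $R:=\mathbb{Z}_p[[T]]=\mathbb{Z}_p[[\pi]]$. Put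
\[
\Theta_k(Y)=\prod_{j<k}E(\pi Y^{p^j})=\sum_{m\ge0}\theta_{k,m}Y^m .
\]
Numbering the factors by $l=k-1-j$, we have
\begin{equation}\label{eq:theta}
\theta_{k,m}=\sum\ \prod_{l=0}^{k-1}\eta_{r_l}\pi^{r_l},\quad\text{over } r_0,\dots,r_{k-1}\ge0\text{ with }\sum_lp^{k-1-l}r_l=m .
\end{equation}
Each term has $\sum_lr_l\ge m/p^{k-1}$, so $\theta_{k,m}\to0$ $\pi$-adically and $\Theta_k([c])$ converges in $W(\mathbb{F}_{p^k})[[\pi]]$. Because $[c]^{p^k}=[c]$, we have $\sum_{j<k}[c]^{p^{i+j}}=\operatorname{Tr}_k[c]$ for every $i\ge0$, and so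
\[
\log\Theta_k([c])=\sum_{i\ge0}\frac{\pi^{p^i}}{p^i}\sum_{j<k}[c]^{p^{i+j}}=\operatorname{Tr}_k[c]\cdot\log E(\pi).
\]
Thus $\Theta_k([c])=(1+T)^{\operatorname{Tr}_k[c]}$. The sum $\sum_{c\ne0}[c]^m$ over the $(p^k-1)$-th roots of unity is $p^k-1$ if $(p^k-1)\mid m$ and $0$ otherwise. Hence
\begin{equation}\label{eq:Sk}
S_k=(p^k-1)\sum_{i\ge0}\theta_{k,(p^k-1)i}.
\end{equation}

\subsection{The trace formula}
For $k=1$, \eqref{eq:Sk} reads $S_1=(p-1)\sum_i\eta_{(p-1)i}\pi^{(p-1)i}$. The sum is the trace of the matrix
\[
M=(M_{ij})_{i,j\ge0},\qquad M_{ij}=\eta_{pi-j}\,\pi^{(p-1)i},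
\]
with $\eta_r=0$ for $r<0$. To see where $M$ comes from, multiply $(\pi Y)^j$ by $E(\pi Y)$, keep the monomials $Y^{pi}$ and replace them by $Y^i$; the result is $\sum_i\eta_{pi-j}\pi^{pi}Y^i=\sum_iM_{ij}(\pi Y)^i$. What matters below is that row $i$ of $M$ is divisible by $\pi^{(p-1)i}$. In particular the sums
\[
\operatorname{Tr}(M^k):=\sum_{i_0,\dots,i_{k-1}\ge0}M_{i_0i_1}M_{i_1i_2}\cdots M_{i_{k-1}i_0},\qquad c_k:=\sum_{|I|=k}\det(M_{ij})_{i,j\in I},
\]
where $I$ runs over the $k$-element subsets of $\mathbb{Z}_{\ge0}$, converge $\pi$-adically in $R$: a term that involves an index $\ge J$ is divisible by $\pi^{(p-1)J}$. Put $c_0=1$ and $C(T,s)=\sum_{k\ge0}(-1)^kc_ks^k\in R[[s]]$; this is $\det(1-sM)$.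

\begin{proposition}\label{prop:trace}
We have $S_k=(p^k-1)\operatorname{Tr}(M^k)$ for all $k\ge1$, and
\begin{equation}\label{eq:quot}
C(T,s)=L^*(T,s)\,C(T,ps)\quad\text{in }R[[s]].
\end{equation}
Moreover $c_k=\pi^{(p-1)k(k-1)/2}h_k$ with $h_k\in R$.
\end{proposition}

\begin{proof}
In a term of $\operatorname{Tr}(M^k)$ put $i_k=i_0$ and $r_l=pi_l-i_{l+1}$. Only terms with all $r_l\ge0$ are nonzero, and $\sum_lr_l=(p-1)\sum_li_l$, so such a term equals $\prod_l\eta_{r_l}\pi^{r_l}$. By \eqref{eq:theta} and \eqref{eq:Sk} it suffices to show that $(i_l)\mapsto(i_0;r_0,\dots,r_{k-1})$ is a bijection from these cyclic sequences to the tuples $(i;r_0,\dots,r_{k-1})$ of nonnegative integers with $\sum_lp^{k-1-l}r_l=(p^k-1)i$. The recursion $i_0=i$, $i_{l+1}=pi_l-r_l$ determines integers $i_l$ from any tuple and gives $i_k=p^ki-\sum_lp^{k-1-l}r_l$. So $i_k=i_0$ is equivalent to the linear condition, which shows that the map is well defined and injective. Given a tuple that satisfies the condition, $i_k=i\ge0$, and $i_l=(i_{l+1}+r_l)/p\ge0$ by descending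 induction on $l$; so the map is surjective.

For a finite square matrix $A$ over a commutative $\mathbb{Q}$-algebra, the coefficient of $(-s)^k$ in $\det(1-sA)$ is the sum of the principal $k\times k$ minors, and $\det(1-sA)=\exp\bigl(-\sum_k\operatorname{Tr}(A^k)s^k/k\bigr)$. Apply this over $\mathbb{Q}_p[[\pi]]$ to the truncation $(M_{ij})_{i,j<J}$. Its traces and sums of minors agree with $\operatorname{Tr}(M^k)$ and $c_k$ modulo $\pi^{(p-1)J}$, and each coefficient of the exponential is a rational polynomial in finitely many traces. Letting $J\to\infty$ gives $C(T,s)=\exp\bigl(-\sum_k\operatorname{Tr}(M^k)s^k/k\bigr)$. By \eqref{eq:exp},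
\[
L^*(T,s)=\exp\Bigl(\sum_k\operatorname{Tr}(M^k)\frac{(ps)^k}{k}-\sum_k\operatorname{Tr}(M^k)\frac{s^k}{k}\Bigr)=\frac{C(T,s)}{C(T,ps)},
\]
which is \eqref{eq:quot}. Finally, the minor indexed by $I$ is divisible by $\pi^{(p-1)\sum_{i\in I}i}$, and $\sum_{i\in I}i\ge0+1+\dots+(k-1)$.
\end{proof}

\subsection{Slopes}
Proposition~\ref{prop:trace} gives only lower bounds for valuations. To get equalities we need each $h_k$ to be a unit of $R$. This can be tested at a single point of the open unit disc, and at the first level of the tower everything is known.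

\begin{lemma}\label{lem:hk}
Each $h_k$ is a unit of $R$.
\end{lemma}

\begin{proof}
Let $\zeta$ have order $p$ and let a bar denote the value at $T=\zeta-1$. Since $X_1\cong\mathbb{P}^1$, formula \eqref{eq:factor} expresses $1$ as a product of polynomials $L(\chi,s)$ with constant term $1$, so $L(\chi_\zeta,s)=1$. By Proposition~\ref{prop:interp} with $n_0=1$, $L^*$ specializes to $1-s$. Comparing coefficients of $s^k$ in \eqref{eq:quot} gives $\bar c_k=p^k\bar c_k+p^{k-1}\bar c_{k-1}$ for $k\ge1$. As $1-p^k$ is a unit and $\bar c_0=1$, we get $v(\bar c_k)=k(k-1)/2$. On the other hand $\pi$ is $T$ times a unit, so $v(\bar\pi)=1/(p-1)$ and $v(\bar c_k)=k(k-1)/2+v(\bar h_k)$. Thus $v(\bar h_k)=0$. Since $\bar h_k\equiv h_k(0)$ modulo $\zeta-1$, the constant term $h_k(0)$ is a unit of $\mathbb{Z}_p$.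
\end{proof}

We recall the theory of Newton polygons. A series $f=\sum_kb_ks^k\in\mathbb{C}_p[[s]]$ with $b_0=1$ is \emph{entire} if $v(b_k)/k\to\infty$. Its \emph{reciprocal zeros} are the inverses of its zeros. The number $n_f(\kappa)$ of reciprocal zeros of valuation $\kappa$, counted with multiplicity, is the horizontal length of the side of slope $\kappa$ in the lower convex hull of the points $(k,v(b_k))$. Multiplicities add, so $n_{fg}=n_f+n_g$.

\begin{proposition}\label{prop:slopes}
Let $n\ge1$ and let $\zeta$ have order $p^n$. Then $L(\chi_\zeta,s)$ has exactly one reciprocal root of valuation $k/p^{n-1}$ for each $k$ with $1\le k\le p^{n-1}-1$, and no others. All of them lie in the field generated over $\mathbb{Q}_p$ by the coefficients of $L(\chi_\zeta,s)$.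
\end{proposition}

\begin{proof}
Let $C_\zeta(s)=C(\zeta-1,s)$. At $T=\zeta-1$ we have $v(\pi)=1/\varphi(p^n)$, so by Lemma~\ref{lem:hk} the coefficient of $s^k$ in $C_\zeta$ has valuation
\[
\frac{(p-1)k(k-1)/2}{\varphi(p^n)}=\frac{k(k-1)}{2p^{n-1}} .
\]
Hence $C_\zeta$ is entire. The segment from the $k$-th point to the $(k+1)$-st has slope $k/p^{n-1}$, which is strictly increasing in $k$, so these segments are the sides of the Newton polygon. Thus $C_\zeta$ has exactly one reciprocal zero of valuation $k/p^{n-1}$ for each $k\ge0$, and no others. The reciprocal zeros of $C_\zeta(ps)$ are $p$ times those of $C_\zeta(s)$; their valuations are the numbers $k/p^{n-1}$ with $k\ge p^{n-1}$, once each. By \eqref{eq:quot} and Proposition~\ref{prop:interp},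
\[
C_\zeta(s)=(1-s)\,L(\chi_\zeta,s)\,C_\zeta(ps).
\]
The factor $1-s$ accounts for $k=0$, and additivity of multiplicities leaves the stated valuations for $L(\chi_\zeta,s)$.

Let $K$ be the field of coefficients and $\alpha$ a reciprocal root. A conjugate of $\alpha$ over $K$ is a reciprocal root with the same valuation, so it equals $\alpha$. In characteristic zero this means $\alpha\in K$.
\end{proof}

For $p=2$, $n=2$ this is the single reciprocal root $-1\mp i$, of valuation $\frac12$, found in Section~\ref{sub:smallest}.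

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Take the tower of Lemma~\ref{lem:tower} and fix $n\ge1$ and $\zeta_n$ of order $p^n$. Put $K=\mathbb{Q}_p(\zeta_n)^{\mu_{p-1}}$. The group $\mu_{p-1}$ injects into $(\mathbb{Z}/p^n\mathbb{Z})^*$, so $[K:\mathbb{Q}_p]=\varphi(p^n)/(p-1)=p^{n-1}$; for $p=2$, $K=\mathbb{Q}_2(\zeta_n)$. Since $P(\mathbb{P}^1,s)=1$, formula \eqref{eq:factor} shows that every $\alpha_i(n)$ is a reciprocal root of some $L(\chi_\zeta,s)$ with $\zeta$ of order $p^m$, $1\le m\le n$. Because $n_0=1$, the coefficients of $L(\chi_\zeta,s)$ are the $a_k(\zeta-1)\in\mathbb{Q}_p(\zeta_n)$. For $\omega\in\mu_{p-1}$ we have $a_k|_\omega=a_k$ by Lemmas~\ref{lem:a1} and \ref{lem:H}, and $\sigma_\omega(\zeta)=\zeta^\omega$, so \eqref{eq:galois} shows that $\sigma_\omega$ fixes these coefficients. They therefore lie in $K$, and by Proposition~\ref{prop:slopes} so do the reciprocal roots. Thus $\mathbb{Q}_{p,n}\subseteq K$ and $e_n\mid p^{n-1}$. Together with Lemma~\ref{lem:a1} this gives $e_n=p^{n-1}$; comparing degrees, $\mathbb{Q}_{p,n}=\mathbb{Q}_p(\zeta_n)^{\mu_{p-1}}$.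
\end{proof}

\begin{thebibliography}{1}

\bibitem{Alvarenga}
Roberto Alvarenga, \emph{$p$-adic Wan-Riemann Hypothesis for $\mathbb{Z}_p$-towers of curves}, arXiv:1912.05065 (2019).

\end{thebibliography}
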